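\title{Non-attacking queens on the $d$-dimensional board of side four}

\begin{abstract}
We determine the maximum number of mutually non-attacking queens on the $d$-dimensional board with four squares in each direction. It equals $2^d$ for $d=2$ and for all $d\ge4$, which proves a conjecture of Langlois-R\'emillard, M\"u\ss ig and R\'oldan, and it equals $1$ and $7$ in the two remaining dimensions $d=1$ and $d=3$. The constructions write each coordinate in binary and let the high bit of one coordinate prescribe the low bit of the preceding one. In odd dimension two such sets, separated by a parity invariant, are placed on opposite faces of the board.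
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Let $n$ and $d$ be positive integers. The \emph{$(n,d)$-board} is the set $\{1,\dots,n\}^d$, and a \emph{queen} is a point of it. Two distinct queens $a=(a_1,\dots,a_d)$ and $b=(b_1,\dots,b_d)$ \emph{attack} each other if there are $m\in\mathbb{Z}$ and a nonzero $\epsilon\in\{-1,0,1\}^d$ with $a_i=b_i+\epsilon_i m$ for all $i$. Equivalently, there is an integer $m\ge1$ with $|a_i-b_i|\in\{0,m\}$ for all $i$; we then speak of an \emph{$m$-attack}. For $d=2$ this is the move of the chess queen along rows, columns and diagonals. A set of queens is \emph{non-attacking} if no two of its members attack each other, and $|Q_{\max}(n,d)|$ denotes the largest size of a non-attacking set on the $(n,d)$-board.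

On a board of even side there is the known bound
\begin{equation}\label{eq:box}
|Q_{\max}(2k,d)|\le k^d .
\end{equation}
To see it, cut each side into the $k$ pairs $\{1,2\},\{3,4\},\dots$. This cuts the board into $k^d$ boxes of side two, and any two points of one box $1$-attack each other. The argument uses only $1$-attacks, the moves of a king, and for kings it is sharp: the points with all coordinates even never $1$-attack each other. So one may ask whether the longer moves of the queen cost anything. For $k=1$ the bound is $1$ and there is nothing to ask, so side four is the first case.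

For $d=1$ any two points attack each other, so $|Q_{\max}(4,1)|=1<2$. For $d=2$ four queens fit on the $4\times4$ board, and the bound is attained. As $d$ grows a queen becomes weak: it moves along $(3^d-1)/2$ lines, each with at most three further points, so it attacks at most $3(3^d-1)/2$ of the $4^d$ points. One therefore expects room in high dimension, although this count alone is far from placing $2^d$ queens. A conjecture of Langlois-R\'emillard, M\"u\ss ig and R\'oldan, which we take from \cite{Kunt}, states that $|Q_{\max}(4,d)|=2^d$ for all $d\ge4$. We prove it and settle the small dimensions.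

\begin{theorem}\label{thm:main}
$|Q_{\max}(4,d)|=2^d$ for $d=2$ and for all $d\ge4$.
\end{theorem}

\begin{theorem}\label{thm:class}
$|Q_{\max}(4,d)|=2^d$ if and only if $d\notin\{1,3\}$. Moreover $|Q_{\max}(4,1)|=1$ and $|Q_{\max}(4,3)|=7=2^3-1$.
\end{theorem}

The following lemma shows where the difficulty lies.

\begin{lemma}\label{lem:product}
If $R$ and $S$ are non-attacking sets on the $(n,d_1)$-board and the $(n,d_2)$-board, then $R\times S$ is non-attacking on the $(n,d_1+d_2)$-board.
\end{lemma}

\begin{proof}
Suppose that distinct points $(r,s)$ and $(r',s')$ of $R\times S$ $m$-attack each other, so that all coordinate differences lie in $\{0,m\}$. If $r\ne r'$, then $r$ and $r'$ $m$-attack each other. Otherwise $s\ne s'$, and $s$ and $s'$ $m$-attack each other. Both are impossible.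
\end{proof}

Hence the set of dimensions $d$ with $|Q_{\max}(4,d)|=2^d$ is closed under addition, and since it contains $2$ it contains every even number. An odd dimension cannot be reached by products unless a smaller odd dimension is already available, and $d=1$ and $d=3$ both fail. These two failures could suggest an obstruction tied to the parity of $d$, and the family of sets built in Section~\ref{sec:cyclic} does fall short by exactly one queen in every odd dimension. In Section~\ref{sec:odd} we get around this from $d=5$ on. Section~\ref{sec:three} shows that for $d=3$ the loss of one queen cannot be avoided.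

\section{Coordinates in binary}\label{sec:bits}

From now on $n=4$, and we shift coordinates so that the board is $\{0,1,2,3\}^d$. Write a value $v\in\{0,1,2,3\}$ as $v=2h+p$ with $h,p\in\{0,1\}$, regard the \emph{high bit} $h$ and the \emph{parity bit} $p$ as elements of $\mathbb{F}_2$, and call $t=h+p\in\mathbb{F}_2$ the \emph{type} of $v$. The outer values $0,3$ have type $0$ and the inner values $1,2$ have type $1$. For two values $v,v'$ put $D=h+h'$ and $E=p+p'$ in $\mathbb{F}_2$. The pair $(D,E)$ nearly determines the distance:
\begin{equation}\label{eq:table}
\begin{array}{c|cccc}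
(D,E) & (0,0) & (0,1) & (1,0) & (1,1)\\ \hline
|v-v'| & 0 & 1 & 2 & 3 \text{ if } t=t'=0,\quad 1 \text{ if } t=t'=1
\end{array}
\end{equation}
In the last column $\{v,v'\}$ is $\{0,3\}$ or $\{1,2\}$, so $t=t'$ always holds there. For points of the board, $h,p,t,D,E$ denote the corresponding vectors in $\mathbb{F}_2^d$. We write $\mathbf 0=(0,\dots,0)$, $\mathbf 1=(1,\dots,1)$, and $\sigma(x)=x_1+\dots+x_d\in\mathbb{F}_2$ for $x\in\mathbb{F}_2^d$. Reading \eqref{eq:table} coordinate by coordinate gives the following.

\begin{lemma}\label{lem:bits}
Two distinct points with difference vectors $D,E$ and types $t,t'$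
\begin{itemize}
\item[(a)] $1$-attack each other if and only if, for every $i$, either $D_i=0$, or $D_i=E_i=1$ and $t_i=1$;
\item[(b)] $2$-attack each other if and only if $E=\mathbf 0$;
\item[(c)] $3$-attack each other if and only if, for every $i$, either $D_i=E_i=0$, or $D_i=E_i=1$ and $t_i=0$. In this case $D=E$ and $t=t'$.
\end{itemize}
\end{lemma}

These coordinates describe the shape that a set attaining the bound \eqref{eq:box} must have.

\begin{lemma}\label{lem:graph}
If $Q\subset\{0,1,2,3\}^d$ is non-attacking and $|Q|=2^d$, then $h$ and $p$ are bijections from $Q$ to $\mathbb{F}_2^d$.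
\end{lemma}

\begin{proof}
Two distinct points with the same $h$ have $D=\mathbf 0$ and $1$-attack each other; two with the same $p$ have $E=\mathbf 0$ and $2$-attack each other. So $h$ and $p$ are injective on $Q$, and $|Q|=|\mathbb{F}_2^d|$.
\end{proof}

Such a $Q$ is thus the graph of a bijection $h\mapsto p$ of $\mathbb{F}_2^d$, and the task is to choose this bijection so that no $1$-attack or $3$-attack survives. The plane shows how.

\begin{example}\label{ex:plane}
Take the four queens $(1,0),(0,2),(3,1),(2,3)$ on the $4\times4$ board:
\[
\begin{array}{c|cccc}
\text{queen} & (1,0) & (0,2) & (3,1) & (2,3)\\ \hline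
h & (0,0) & (0,1) & (1,0) & (1,1)\\
p & (1,0) & (0,0) & (1,1) & (0,1)\\
t & (1,0) & (0,1) & (0,1) & (1,0)
\end{array}
\]
The bijection is $p_1=h_2+1$, $p_2=h_1$, so that $E=(D_2,D_1)$ for any two of the queens. If $D=(1,0)$, then $E=(0,1)$ and the distances are $(2,1)$ by \eqref{eq:table}; if $D=(0,1)$ they are $(1,2)$. These are knight moves. If $D=(1,1)$, then $E=(1,1)$ and the distance is $3$ in a coordinate of type $0$ and $1$ in a coordinate of type $1$. Every $t$ in the table has one coordinate of each type, so the distances are $(1,3)$ or $(3,1)$, and again there is no attack. The constant $1$ in $p_1=h_2+1$ matters only in this last case. Without it we get $(0,0),(1,2),(2,1),(3,3)$, whose types are constant vectors, and both pairs with $D=(1,1)$ attack.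
\end{example}

\section{Cyclic sets}\label{sec:cyclic}

Two features of Example~\ref{ex:plane} carry over to any dimension. If $p$ is, up to constants, a permutation of the coordinates of $h$, then $D$ and $E$ have the same number of ones. Since a $1$-attack or a $3$-attack needs $E_i=1$ wherever $D_i=1$, it then needs $E=D$. If the permutation is a single cycle, $E=D\ne\mathbf 0$ forces $D=\mathbf 1$, and only the types remain to be controlled.

For $d\ge2$ and $c\in\mathbb{F}_2^d$ let $q(h)$, $h\in\mathbb{F}_2^d$, be the point with high bits $h$ and parity bits
\[
p_i=h_{i+1}+c_i\qquad(\text{indices modulo } d),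
\]
and let $C_d(c)=\{q(h):h\in\mathbb{F}_2^d\}$, a set of $2^d$ points. Example~\ref{ex:plane} is $C_2((1,0))$.

\begin{proposition}\label{prop:cyclic}
Let $d\ge2$ and $c\in\mathbb{F}_2^d$.
\begin{itemize}
\item[(a)] The types of the points of $C_d(c)$ are exactly the vectors $t\in\mathbb{F}_2^d$ with $\sigma(t)=\sigma(c)$. Each of them is the type of exactly two points, which have the form $q(h)$ and $q(h+\mathbf 1)$.
\item[(b)] Two distinct points of $C_d(c)$ attack each other if and only if they have the form $q(h)$, $q(h+\mathbf 1)$ and their common type is $\mathbf 0$ or $\mathbf 1$.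
\end{itemize}
\end{proposition}

\begin{proof}
(a) The type of $q(h)$ has coordinates $t_i=h_i+h_{i+1}+c_i$. In the sum over $i$ every $h_i$ appears twice, so $\sigma(t)=\sigma(c)$. The points $q(h)$ and $q(h+D)$ have the same type if and only if $D_i+D_{i+1}=0$ for all $i$, that is, $D\in\{\mathbf 0,\mathbf 1\}$. Hence $2^{d-1}$ types occur, each twice, and they fill the set of the $2^{d-1}$ vectors $t$ with $\sigma(t)=\sigma(c)$.

(b) Let $q(h)$ and $q(h+D)$ be distinct, so $D\ne\mathbf 0$. We have $E_i=D_{i+1}$, so $E$ is a cyclic shift of $D$; in particular $E\neq\mathbf 0$, and $E$ has as many ones as $D$. Suppose that the points attack each other, and apply Lemma~\ref{lem:bits}. A $2$-attack is excluded because $E\ne\mathbf 0$. In a $1$-attack $D_i=1$ implies $E_i=1$, and the equal number of ones gives $D=E$. In a $3$-attack $D=E$ by part (c) of the lemma. Thus $D_i=E_i=D_{i+1}$ for all $i$, and $D=E=\mathbf 1$. By \eqref{eq:table} the two points have the same type $t$, and their distance in coordinate $i$ is $3$ if $t_i=0$ and $1$ if $t_i=1$. These distances are all equal exactly when $t\in\{\mathbf 0,\mathbf 1\}$. Read backwards, the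 last two sentences give the converse, since $D=\mathbf 1$ implies $E=\mathbf 1$.
\end{proof}

\begin{corollary}\label{cor:cyclic}
Let $d\ge2$ and $c\in\mathbb{F}_2^d$.
\begin{itemize}
\item[(a)] If $d$ is even and $\sigma(c)=1$, then $C_d(c)$ is non-attacking, and all its types satisfy $\sigma(t)=1$.
\item[(b)] If $d$ is odd, then $C_d(c)$ contains exactly one attacking pair. Hence $|Q_{\max}(4,d)|\ge2^d-1$ for odd $d\ge3$.
\end{itemize}
\end{corollary}

\begin{proof}
By Proposition~\ref{prop:cyclic} the attacking pairs correspond to the vectors $t\in\{\mathbf 0,\mathbf 1\}$ with $\sigma(t)=\sigma(c)$. For even $d$ we have $\sigma(\mathbf 0)=\sigma(\mathbf 1)=0$, so there is none if $\sigma(c)=1$. For odd $d$ we have $\sigma(\mathbf 0)=0$ and $\sigma(\mathbf 1)=1$, so there is exactly one, whatever $c$ is; deleting one of its two points leaves $2^d-1$ non-attacking queens.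
\end{proof}

\begin{example}\label{ex:seven}
In $C_3(\mathbf 0)$ the attacking pair has type $\mathbf 0$ and consists of $q(\mathbf 0)=(0,0,0)$ and $q(\mathbf 1)=(3,3,3)$. Deleting $(3,3,3)$ leaves the seven non-attacking queens
\[
(0,0,0),\ (2,0,1),\ (1,2,0),\ (0,1,2),\ (3,2,1),\ (1,3,2),\ (2,1,3).
\]
\end{example}

\section{Odd dimensions: two opposite faces}\label{sec:odd}

In odd dimension no choice of $c$ excludes both constant types, so we leave the cyclic sets and build on the even dimension $e=d-1$. A set of $2^d$ queens can be made of two sets of $2^e$ queens placed in two of the four layers given by the last coordinate. The outer layers $0$ and $3$ are a good choice: queens in these two layers can only $3$-attack each other, and a $3$-attack preserves the type.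

\begin{lemma}\label{lem:glue}
Let $R,S\subset\{0,1,2,3\}^e$ be non-attacking, and suppose that no point of $R$ has the same type as a point of $S$. Then $(R\times\{0\})\cup(S\times\{3\})$ is non-attacking in dimension $e+1$.
\end{lemma}

\begin{proof}
Two points with the same last coordinate attack each other only if their projections to dimension $e$ do, and $R$ and $S$ are non-attacking. If $(r,0)$ and $(s,3)$ attack each other, the last distance is $3$, so this is a $3$-attack. By Lemma~\ref{lem:bits}(c) the two points have the same type, hence so do $r$ and $s$, contrary to the hypothesis.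
\end{proof}

So we need two non-attacking sets of full size $2^e$ with no type in common. The invariant $\sigma(t)$ separates them: it is $1$ on a non-attacking cyclic set, and it adds under products, so it is $0$ on a product of two such sets.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
The upper bound is \eqref{eq:box} with $k=2$. For even $j\ge2$ put $C_j=C_j((1,0,\dots,0))$. By Corollary~\ref{cor:cyclic}(a) this is a non-attacking set of $2^j$ points with $\sigma(t)=1$ throughout, which proves the theorem for even $d$.

Let $d\ge5$ be odd. Then $e=d-1$ and $e-2$ are even and at least $2$. Put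
\[
R=C_2\times C_{e-2},\qquad S=C_e .
\]
Both sets have $2^e$ points, $S$ is non-attacking, and $R$ is non-attacking by Lemma~\ref{lem:product}. The type of a point of $R$ is the concatenation of two types, so $\sigma(t)=1+1=0$ on $R$, while $\sigma(t)=1$ on $S$. Lemma~\ref{lem:glue} gives a non-attacking set of $2\cdot2^e=2^d$ queens in dimension $d$.
\end{proof}

\begin{example}\label{ex:five}
For $d=5$, let $P=C_2=\{(1,0),(0,2),(3,1),(2,3)\}$. The layer $0$ holds $P\times P$, whose types are $(1,0,1,0)$, $(1,0,0,1)$, $(0,1,1,0)$, $(0,1,0,1)$. The layer $3$ holds the sixteen points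
\[
(2h_1+1-h_2,\ 2h_2+h_3,\ 2h_3+h_4,\ 2h_4+h_1),\qquad h_1,\dots,h_4\in\{0,1\},
\]
with integer arithmetic, and their types are the eight vectors with an odd number of ones.
\end{example}

The hypothesis $d\ge5$ is used only to split $e=d-1$ into two positive even parts. For $d=3$ there is no such splitting, and no substitute: Lemma~\ref{lem:four} below lists the two sets of four non-attacking queens in the plane, and both have the types $(0,1)$ and $(1,0)$.

\section{Dimension three}\label{sec:three}

\begin{proposition}\label{prop:three}
There is no non-attacking set of eight queens in $\{0,1,2,3\}^3$.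
\end{proposition}

The proof occupies this section. Suppose that $Q$ is such a set. By Lemma~\ref{lem:graph}, $h$ and $p$ are bijections from $Q$ to $\mathbb{F}_2^3$. Two more families of sets contain at most one queen each.
\begin{itemize}
\item[(K1)] A \emph{unit box} $I_1\times I_2\times I_3$ with each $I_i\in\{\{0,1\},\{1,2\},\{2,3\}\}$: two of its points $1$-attack each other.
\item[(K2)] A fiber of the map $\pi$ that replaces each coordinate equal to $0$ or $3$ by the symbol $*$ and keeps the coordinates $1$ and $2$: two points with the same image have all distances in $\{0,3\}$.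
\end{itemize}
We use the letter $\pi$ in the plane as well. Permuting the coordinates and reflecting a coordinate by $v\mapsto3-v$ preserve attacks, so we may replace $Q$ by its image under these maps.

\subsection{Layer counts}
We first find how the queens are spread over parallel layers. Fix a coordinate $i$ and let $\ell_v$ be the number of queens whose $i$-th coordinate is $v$. Since $h$ is a bijection, four queens have $h_i=0$ and four have $h_i=1$, so $\ell_0+\ell_1=\ell_2+\ell_3=4$. The same argument for $p$ gives $\ell_0+\ell_2=\ell_1+\ell_3=4$. Hence
\[
(\ell_0,\ell_1,\ell_2,\ell_3)=(4-\alpha_i,\ \alpha_i,\ \alpha_i,\ 4-\alpha_i)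
\]
for some integer $\alpha_i\ge0$. The two inner layers together are covered by the four unit boxes with $I_i=\{1,2\}$ and $I_j\in\{\{0,1\},\{2,3\}\}$ for $j\ne i$, so $2\alpha_i\le4$ by (K1), and $\alpha_i\in\{0,1,2\}$.

If some $\alpha_i$ is $0$ or $1$, two outer layers hold four or three queens each. Planar configurations of this size are few, and we list them next. If every $\alpha_i$ is $2$, the layers are too sparse for such a list to help, but then the inner unit boxes are all occupied, and this forces $h\mapsto p$ to be affine.

\subsection{Three and four queens in the plane}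
We write $rs$ for the cell in row $r$ and column $s$ of the $4\times4$ board. The four \emph{blocks}, the fibers of $h$ in the plane, are
\[
\mathrm{NW}=\{0,1\}^2,\quad \mathrm{NE}=\{0,1\}\times\{2,3\},\quad \mathrm{SW}=\{2,3\}\times\{0,1\},\quad \mathrm{SE}=\{2,3\}^2 .
\]

\begin{lemma}\label{lem:triples}
Three non-attacking queens, one in each of $\mathrm{NE},\mathrm{SW},\mathrm{SE}$, form one of the six sets of Figure~\ref{fig:triples}:
\[
\begin{array}{lll}
T_1=\{02,30,23\}, & T_2=\{02,31,23\}, & T_3=\{03,20,32\},\\
T_4=\{13,20,32\}, & T_5=\{02,21,33\}, & T_6=\{12,20,33\}.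
\end{array}
\]
\end{lemma}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.38]
\foreach \idx/\cells in {1/{0/2,3/0,2/3},2/{0/2,3/1,2/3},3/{0/3,2/0,3/2},4/{1/3,2/0,3/2},5/{0/2,2/1,3/3},6/{1/2,2/0,3/3}}{
\begin{scope}[shift={(5.2*\idx,0)}]
\fill[gray!25] (0,2) rectangle (2,4);
\draw[gray] (0,0) grid (4,4);
\draw[thick] (0,0) rectangle (4,4) (2,0) -- (2,4) (0,2) -- (4,2);
\foreach \row/\col in \cells {\fill (\col+0.5,3.5-\row) circle (0.3);}
\node at (2,-0.9) {$T_{\idx}$};
\end{scope}}
\end{tikzpicture}
\caption{The six ways to place three non-attacking queens on the $4\times4$ board, one in each $2\times2$ block other than the shaded upper left block. Rows are numbered $0$ to $3$ from the top, columns $0$ to $3$ from the left.}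
\label{fig:triples}
\end{figure}

\begin{proof}
Let the queens be $r_1s_1\in\mathrm{NE}$, $r_2s_2\in\mathrm{SW}$ and $r_3s_3\in\mathrm{SE}$. The queens in $\mathrm{SW}$ and $\mathrm{SE}$ must lie in different rows; these rows are adjacent, so the columns must not be. Exchanging rows and columns gives the condition for $\mathrm{NE}$ and $\mathrm{SE}$. The queens in $\mathrm{NE}$ and $\mathrm{SW}$ can only share a line on which row plus column is constant. So the triple is non-attacking if and only if
\[
r_2\ne r_3,\quad (s_2,s_3)\ne(1,2),\quad s_1\ne s_3,\quad (r_1,r_3)\ne(1,2),\quad r_1+s_1\ne r_2+s_2 .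
\]
If $r_3s_3=22$, the first four conditions force $03$ and $30$, which violate the fifth. If $r_3s_3=23$, they force $r_2=3$, $s_1=2$, $r_1=0$ and leave $s_2$ free; the fifth holds as $2\neq3+s_2$, and we get $T_1,T_2$. If $r_3s_3=32$, they force $r_2=2$, $s_2=0$, $s_1=3$ and leave $r_1$ free; the fifth holds as $r_1+3\ne2$, and we get $T_3,T_4$. If $r_3s_3=33$, they force $r_2=2$, $s_1=2$, the fifth reads $r_1\ne s_2$, and we get $T_5,T_6$.
\end{proof}

\begin{lemma}\label{lem:four}
The only sets of four non-attacking queens on the $4\times4$ board are $\{10,02,31,23\}$ and $\{01,13,20,32\}$. Both have the $\pi$-image $\{*1,*2,1*,2*\}$.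
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:graph} each block holds one queen, so the queens outside $\mathrm{NW}$ form some $T_j$. The fourth queen occupies the one row and the one column that $T_j$ leaves free, which for $j=1,\dots,6$ is the cell $11,10,11,01,10,01$. This cell is diagonally adjacent to $02\in T_1$, $20\in T_3$, $21\in T_5$ and $12\in T_6$ for $j=1,3,5,6$. The case $j=2$ gives the set of Example~\ref{ex:plane}, and $j=4$ gives its transpose; both are non-attacking. The $\pi$-images are read off cell by cell.
\end{proof}

\subsection{Some $\alpha_i=0$}
We may take $i=3$. The layers $v_3=0$ and $v_3=3$ hold four queens each, and the queens of one layer are non-attacking in the plane. By Lemma~\ref{lem:four} each of the two layers contains a cell with $\pi$-image $*1$. The two corresponding queens have the $\pi$-image $(*,1,*)$, which contradicts (K2).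

\subsection{Some $\alpha_i=1$}
We may take $i=3$. Let $X$ and $Y$ be the sets of three cells occupied in the layers $v_3=0$ and $v_3=3$, and let $x$ and $y$ be the single cells occupied in the layers $v_3=1$ and $v_3=2$. By the \emph{parity class} of a cell we mean its planar vector $p$, and two cells are \emph{neighbors} if both their distances are at most $1$. The constraints between the layers are the following.
\begin{itemize}
\item[(F1)] The four queens with $h_3=0$ have distinct $(h_1,h_2)$. So $X$ meets three blocks, and $x$ lies in the remaining block $\beta(X)$; in the same way $y\in\beta(Y)$. Moreover $\beta(X)\ne\beta(Y)$, since otherwise the unit box $\beta(X)\times\{1,2\}$ would hold two queens.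
\item[(F2)] $\pi(X)\cap\pi(Y)=\emptyset$, by (K2).
\item[(F3)] The four queens with $p_3=1$, those in the layers $1$ and $3$, have distinct $(p_1,p_2)$. So $x$ has the one parity class that does not occur in $Y$. The layers $0$ and $2$ show that $y$ has the one parity class that does not occur in $X$.
\item[(F4)] The cell $x$ is not a neighbor of a cell of $X$, and $y$ is not a neighbor of a cell of $Y$, because neighbors in adjacent layers $1$-attack each other.
\end{itemize}
Condition (F2) will leave three pairs $(X,Y)$ up to symmetry. For these, (F1) and (F3) determine $x$ and $y$, since a block contains one cell of each parity class, and (F4) fails.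

Reflecting the first two coordinates as needed, we may assume $\beta(X)=\mathrm{NW}$. Exchanging these two coordinates fixes $\mathrm{NW}$ and swaps $\mathrm{NE}$ with $\mathrm{SW}$, so we may also assume $\beta(Y)\in\{\mathrm{NE},\mathrm{SE}\}$. Let $\rho(r,s)=(r,3-s)$ and $\omega(r,s)=(3-r,3-s)$. These involutions carry $\mathrm{NE}$ and $\mathrm{SE}$, respectively, to $\mathrm{NW}$. By Lemma~\ref{lem:triples}, $X=T_j$ and $Y=\rho T_k$ or $Y=\omega T_k$ for some $j,k$. On $\pi$-images, $\rho$ swaps the symbols $1$ and $2$ in the second place and $\omega$ swaps them in both places: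
\[
\begin{array}{c|ccc}
k & \pi(T_k) & \pi(\rho T_k) & \pi(\omega T_k)\\ \hline
1,3 & {*2},\ {**},\ {2*} & {*1},\ {**},\ {2*} & {*1},\ {**},\ {1*}\\
2 & {*2},\ {*1},\ {2*} & {*1},\ {*2},\ {2*} & {*1},\ {*2},\ {1*}\\
4 & {1*},\ {2*},\ {*2} & {1*},\ {2*},\ {*1} & {2*},\ {1*},\ {*1}\\
5 & {*2},\ 21,\ {**} & {*1},\ 22,\ {**} & {*1},\ 12,\ {**}\\
6 & 12,\ {2*},\ {**} & 11,\ {2*},\ {**} & 21,\ {1*},\ {**}
\end{array}
\]
If $j,k\in\{1,3,5,6\}$, both images contain $**$, against (F2). So $j$ or $k$ lies in $\{2,4\}$. Applying $\rho$ in the plane together with $v_3\mapsto3-v_3$ turns the pair $(X,Y)=(T_j,\rho T_k)$ into $(T_k,\rho T_j)$, and $\omega$ together with $v_3\mapsto 3-v_3$ turns $(T_j,\omega T_k)$ into $(T_k,\omega T_j)$. So we may assume $j\in\{2,4\}$.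

Let $j=2$, so $\pi(X)=\{*1,*2,2*\}$. The symbol $*1$ lies in $\pi(\rho T_k)$ and in $\pi(\omega T_k)$ for $k\le5$, and $2*$ lies in $\pi(\rho T_6)$. By (F2), $Y=\omega T_6=\{21,13,00\}$. The cells of $X=\{02,31,23\}$ have the parity classes $(0,0),(1,1),(0,1)$, so $y$ is the cell of $\mathrm{SE}$ of class $(1,0)$, namely $32$. It is a neighbor of $21\in Y$, against (F4).

Let $j=4$, so $\pi(X)=\{1*,2*,*2\}$. For $k\ne5$ the symbol $2*$ lies in $\pi(\rho T_k)$ and $1*$ lies in $\pi(\omega T_k)$. By (F2), $k=5$. If $Y=\omega T_5=\{31,12,00\}$, note that the cells of $X=\{13,20,32\}$ have the classes $(1,1),(0,0),(1,0)$; so $y$ is the cell of $\mathrm{SE}$ of class $(0,1)$, namely $23$, a neighbor of $12\in Y$. If $Y=\rho T_5=\{01,22,30\}$, its cells have the classes $(0,1),(0,0),(1,0)$; so $x$ is the cell of $\mathrm{NW}$ of class $(1,1)$, namely $11$, a neighbor of $20\in X$. Both contradict (F4), and no $\alpha_i$ equals $1$.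

\subsection{All $\alpha_i=2$: the affine case}
For $h\in\mathbb{F}_2^3$ let $p(h)$ and $t(h)$ be the parity vector and the type of the queen with high bits $h$.

\emph{The bit $p_i$ does not depend on $h_i$.} Four queens have their $i$-th coordinate in $\{1,2\}$, and the four unit boxes that cover these two layers hold at most one queen each, hence exactly one. Fix $h_j$ for $j\neq i$, and consider the two queens with these bits and with $h_i=0$ and $h_i=1$. Exactly one of them has its $i$-th coordinate in $\{1,2\}$. So their $i$-th coordinates are $1$ and $3$, or $0$ and $2$, and in both cases they have the same $p_i$.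

\emph{The map $h\mapsto p$ is affine.} Since it is a bijection, $p_i$ equals $1$ for four of the eight vectors $h$. As a function of the two bits $h_j$, $j\ne i$, it therefore equals $1$ at two of the four arguments. There are $\binom42=6$ such functions of two bits $u,w$, and the six functions $u,\ u+1,\ w,\ w+1,\ u+w,\ u+w+1$ all have this property, so $p_i$ is one of them. Thus
\[
p=Ah+c,\qquad t=(A+I)h+c,
\]
where $c\in\mathbb{F}_2^3$ and $A$ is a $3\times3$ matrix over $\mathbb{F}_2$ with zero diagonal, invertible because $h\mapsto p$ is bijective. For the queens with high bits $h$ and $h+D$ we have $E=AD$.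

Over $\mathbb{F}_2$ the determinant is the sum, without signs, of the products $A_{1\tau(1)}A_{2\tau(2)}A_{3\tau(3)}$ over all permutations $\tau$. The zero diagonal kills every $\tau$ with a fixed point and leaves the two $3$-cycles:
\[
1=\det A=A_{12}A_{23}A_{31}+A_{21}A_{32}A_{13}.
\]
Exactly one of the two products equals $1$, and exchanging two coordinates exchanges the products. So we may assume
\begin{equation}\label{eq:matrix}
A_{12}=A_{23}=A_{31}=1,\qquad A_{21}A_{32}A_{13}=0 .
\end{equation}
If $A_{21}=A_{32}=A_{13}=0$, then $p_i=h_{i+1}+c_i$ and $Q=C_3(c)$, which contains an attacking pair by Corollary~\ref{cor:cyclic}(b). So one of these three entries is $1$. It creates a symmetric pair of ones in $A$, and such a pair produces a $1$-attack unless two rows of $A+I$ coincide.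

\emph{Claim: if $i\ne j$ and $A_{ij}=A_{ji}=1$, then rows $i$ and $j$ of $A+I$ are equal.} Let $D$ have ones exactly in the places $i$ and $j$. Then $E_i=A_{ii}+A_{ij}=1$ and $E_j=A_{ji}+A_{jj}=1$, while $D$ vanishes in the third place. By Lemma~\ref{lem:bits}(a), the queens with high bits $h$ and $h+D$ $1$-attack each other whenever $t_i(h)=t_j(h)=1$. The linear parts of $t_i$ and $t_j$ are the rows $i$ and $j$ of $A+I$, which are nonzero because $A+I$ has ones on the diagonal. Two distinct nonzero vectors over $\mathbb{F}_2$ are linearly independent. So if the rows were different, the map $h\mapsto(t_i(h),t_j(h))$ would be onto $\mathbb{F}_2^2$ and would take the value $(1,1)$. This proves the claim.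

The cyclic relabeling $1\to2\to3\to1$ preserves \eqref{eq:matrix} and permutes $A_{21},A_{32},A_{13}$ cyclically, so we may assume $A_{21}=1$. The rows of $A+I$ are then
\[
(1,1,A_{13}),\qquad(1,1,1),\qquad(1,A_{32},1).
\]
As $A_{12}=A_{21}=1$, the first two rows are equal, so $A_{13}=1$. Now $A_{13}=A_{31}=1$, so the first and third rows are equal, and $A_{32}=1$. Then $A_{21}A_{32}A_{13}=1$, contradicting \eqref{eq:matrix}.

All values of $(\alpha_1,\alpha_2,\alpha_3)$ are excluded, and Proposition~\ref{prop:three} is proved.

\begin{proof}[Proof of Theorem~\ref{thm:class}]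
For $d=1$ any two points attack each other, so the maximum is $1\neq2$. For $d=3$ Example~\ref{ex:seven} gives seven non-attacking queens, and Proposition~\ref{prop:three} excludes eight. For all other $d$ the maximum is $2^d$ by Theorem~\ref{thm:main}.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Kunt}
Tim Kunt, \emph{Solving the $n$-Queens Problem in Higher Dimensions}, arXiv:2410.17873 (2024).

\end{thebibliography}
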